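# A plane set with null projections in all rational directions, and strictly convex curves with large threshold $T(\Gamma)$

## A set of dimension two that every rational projection flattens

We start with the object that carries most of the talk. For $\theta\in\mathbb R$ and $E\subset\mathbb R^2$ put
$$\pi_\theta(E)=\{y-\theta x:(x,y)\in E\}.$$
This is the projection of $E$ along lines of slope $\theta$. We want a compact $E$ of Hausdorff dimension $2$, the largest possible, such that $\pi_\theta(E)\subset\mathbb R$ has Lebesgue measure zero for every rational $\theta$ simultaneously.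

**One direction, by hand.** Take $\theta=0$. Let $F$ be the set of $y\in[0,1]$ that have a binary expansion whose digits number $1,4,9,16,\dots$ are all $0$, and let $E_0=[0,1]\times F$. The set $F$ is compact, being the continuous image of a closed subset of $\{0,1\}^{\mathbb N}$. Looking at the first $N^2$ digits, $F$ is covered by $2^{N^2-N}$ intervals of length $2^{-N^2}$, so $|F|\le 2^{-N}$ for all $N$, and $\pi_0(E_0)=F$ is null. On the other hand, let $\lambda$ be the law of a random $y\in F$ whose free digits are independent and fair. A dyadic interval of length $2^{-\ell}$ has $\lambda$-mass at most $2^{-\ell+\sqrt\ell}$, because at most $\sqrt\ell$ of the first $\ell$ digits are frozen. So a dyadic square of side $2^{-\ell}$ has mass at most $2^{\sqrt\ell}4^{-\ell}$ for $dx\times\lambda$, which is $O(2^{-\ell s})$ for every $s<2$. A ball of radius less than $2^{-\ell}$ meets at most $9$ half-open dyadic squares of side $2^{-\ell}$. We now recall the **mass distribution principle**: if a nonzero finite Borel measure $\mu$ carried by $E$ satisfies $\mu(B)\le C\,r^s$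 for all balls $B$ of radius $r<1$, then $\mathcal H^s(E)>0$, so $\dim_{\mathrm H}E\ge s$. Hence $\dim_{\mathrm H}E_0=2$.

So freezing infinitely many digits kills the measure of a projection, and if the frozen positions are sparse it costs no dimension. For all rational slopes at once we freeze digits of $y-\theta x$ for every rational $\theta$. The digits of $y-\theta x$ and $y-\theta'x$ are no longer exactly independent, so the exact count of masses is lost. It is recovered approximately by choosing each new digit position so far out that the new condition averages against everything built before.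

**Lemma 1.** There is a compact $E\subset[0,1]^2$ with $\dim_{\mathrm H}E=2$ such that $\pi_\theta(E)$ is Lebesgue null for every $\theta\in\mathbb Q$. Consequently $|E+\Gamma|=0$ for every graph $\Gamma$ of a continuous piecewise affine function (finitely many pieces, over a compact interval) with rational slopes.

Here $E+\Gamma=\{x+y:x\in E,\ y\in\Gamma\}$ and $|\cdot|$ is planar Lebesgue measure (also linear measure, for subsets of $\mathbb R$).

**Step 1: the form of $E$.** This step fixes the construction up to a choice of digit positions. Let $(\vartheta_n)_{n\ge1}$ be a sequence of rationals in which each rational occurs infinitely often. For integers $0\le r_1<r_2<\cdots$, still to be chosen, put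
$$P_n=\{t\in\mathbb R:2^{r_n}t\in\mathbb Z+[0,\tfrac12]\},\qquad S_n=\{(x,y):y-\vartheta_nx\in P_n\},\qquad E=[0,1]^2\cap\bigcap_{n\ge1}S_n .$$
Each $S_n$ is closed, so $E$ is compact. Put also $g_0=1$ and $g_n=\prod_{k\le n}2\cdot 1_{S_k}$ on $[0,1]^2$.

**Step 2: the projections are null.** This holds for every choice of the $r_n$. Up to a countable set, $P_n$ is the set of $t$ whose binary digit number $r_n+1$ after the point is $0$. The $r_n$ are distinct, and distinct binary digits are independent, so the intersection of any $N$ of the sets $P_n$ has measure $2^{-N}$ in each unit interval $[k,k+1)$, $k\in\mathbb Z$. If $\theta\in\mathbb Q$, then $\pi_\theta(E)\subset\bigcap_{n:\vartheta_n=\theta}P_n$, an intersection of infinitely many $P_n$. So $\pi_\theta(E)$ is null.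

**Step 3: new conditions average against old ones.** This step gives the tool for choosing $r_n$. Let $w$ be the $1$-periodic extension of $2\cdot1_{[0,1/2]}$ from $[0,1)$. It has mean $1$, and $2\cdot1_{S_n}(x,y)=w(2^{r_n}(y-\vartheta_nx))$ almost everywhere. We claim that for $F\in L^1(\mathbb R^2)$ and fixed $\vartheta$,
$$\int F(x,y)\,w(2^r(y-\vartheta x))\,dx\,dy\longrightarrow\int F\qquad(r\to\infty).$$
Substituting $t=y-\vartheta x$ and using Fubini, the left side is $\int G(t)\,w(2^rt)\,dt$ with $G(t)=\int F(x,t+\vartheta x)\,dx\in L^1(\mathbb R)$ and $\int G=\int F$. So we need Fejér's lemma: $\int G(t)w(\Lambda t)\,dt\to\int G\cdot\int_0^1w$ as $\Lambda\to\infty$. For $G=1_{[c,e]}$ this is $\frac1\Lambda\int_{\Lambda c}^{\Lambda e}w=(e-c)\int_0^1w+O(1/\Lambda)$. By linearity it holds for step functions, and by density in $L^1$ for all $G$, since $w$ is bounded.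

**Step 4: the choice of $r_n$.** The aim is control of the mass of every dyadic square. Given $r_1<\dots<r_{n-1}$, apply Step 3 with $\vartheta=\vartheta_n$ and $F=g_{n-1}1_Q$, for the finitely many dyadic squares $Q\subset[0,1]^2$ of side $2^{-\ell}$, $0\le\ell\le n^2$. We can choose $r_n>r_{n-1}$ with
$$\Big|\int_Qg_n-\int_Qg_{n-1}\Big|\le4^{-n-n^2}\qquad\text{for all these }Q.\tag{1}$$
Taking $Q=[0,1]^2$ gives $\big|\int g_n-1\big|\le\sum_{k\ge1}4^{-k-k^2}\le\frac12$. Now let $Q$ have side $2^{-\ell}$, and let $n\ge0$ satisfy $n^2\le\ell<(n+1)^2$. If $k\ge n+1$ then $\ell\le k^2$, so (1) applies at stage $k$, and that stage changes $\int_Qg$ by at most $4^{-k-k^2}\le4^{-k}4^{-\ell}$. Up to stage $n$ we use only $g_n\le2^n$, so $\int_Qg_n\le2^n4^{-\ell}\le2^{\sqrt\ell}4^{-\ell}$. Hence, for all $N\ge n$,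
$$\int_Qg_N\le\big(2^{\sqrt\ell}+1\big)4^{-\ell}.\tag{2}$$
This is the bound of the one-direction example, with an extra $1$.

**Step 5: $\dim_{\mathrm H}E=2$.** We pass to a limit measure. The measures $g_N\,dx\,dy$ on $[0,1]^2$ have masses in $[\frac12,\frac32]$, so a subsequence converges weakly to a measure $\mu$ of mass at least $\frac12$. For $M\ge N$ the measure $g_M\,dx\,dy$ is carried by the compact set $[0,1]^2\cap S_1\cap\dots\cap S_N$, hence so is $\mu$. Intersecting over $N$, $\mu$ is carried by $E$. An open ball $B$ of radius $r\in[2^{-\ell-1},2^{-\ell})$, $\ell\ge0$, projects to each axis as an open interval of length less than $2\cdot2^{-\ell}$, so it meets at most $9$ half-open dyadic squares of side $2^{-\ell}$. By (2) and lower semicontinuity of mass on open sets,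
$$\mu(B)\le\liminf_N\int_{B\cap[0,1]^2}g_N\le9\big(2^{\sqrt\ell}+1\big)4^{-\ell}\le C_s\,r^s\qquad\text{for every }s<2,$$
because $2^{\sqrt\ell}\,2^{-(2-s)\ell}$ is bounded in $\ell$. By the mass distribution principle $\dim_{\mathrm H}E\ge s$ for all $s<2$, so $\dim_{\mathrm H}E=2$.

**Step 6: sums with segments.** This proves the second claim. Let $S=\{(x,\theta x+c):x\in[u,v]\}$ with $\theta\in\mathbb Q$. If $(x_1,y_1)\in E$ and $(X,Y)=(x_1+x,\;y_1+\theta x+c)$, then $Y-\theta X=y_1-\theta x_1+c$. So
$$E+S\subset\{(X,Y):Y-\theta X\in\pi_\theta(E)+c\},$$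
which is null by Fubini. A piecewise affine graph with rational slopes is a finite union of such segments. $\square$

Fix this $E$ for the rest of the notes.

## The threshold $T(\Gamma)$ for sums of positive measure

Here is what $E$ is for. How large must $E'$ be so that $E'+\Gamma$ has positive area?

**Definition.** For a compact curve $\Gamma\subset\mathbb R^2$,
$$T(\Gamma)=\inf\left\{t:\ \dim_{\mathrm H}(E')>t\Longrightarrow|E'+\Gamma|>0\ \text{ for every compact }E'\subset\mathbb R^2\right\}.$$

Always $T(\Gamma)\le2$, because for $t=2$ the condition is vacuous. And if some compact $E'$ has $\dim_{\mathrm H}E'=s$ and $|E'+\Gamma|=0$, then no $t<s$ is admissible, so $T(\Gamma)\ge s$.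

**Definition.** A strictly convex Lipschitz graph is the graph $\Gamma=\{(x,\gamma(x)):x\in[a,b]\}$ of a strictly convex Lipschitz function $\gamma:[a,b]\to\mathbb R$ on a compact interval with $a<b$. We write $\Gamma_\gamma$ for the graph of $\gamma$.

**Definition.** For a convex Lipschitz $\gamma:[a,b]\to\mathbb R$ let $p=\gamma'_+$ be the right derivative, a bounded nondecreasing function. The curvature measure $D^2\gamma$ is the finite Lebesgue–Stieltjes measure of $p$, so $D^2\gamma((s,t])=p(t)-p(s)$ for $a\le s<t<b$. Its absolutely continuous part is taken with respect to Lebesgue measure on $[a,b]$, and it is purely singular if that part is zero.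

For example, $\gamma(x)=x^2$ has $D^2\gamma=2\,dx$, and $\gamma(x)=|x-q|$ with $q\in(a,b)$ has $D^2\gamma=2\delta_q$. The function $\gamma$ is strictly convex exactly when $p$ is strictly increasing.

We may use two known facts.

**Fact A.** For the graph $\Gamma$ of any continuous function over a compact interval of positive length, $T(\Gamma)\ge1$.

**Fact B.** If $\gamma$ is convex and Lipschitz on $[a,b]$ and $D^2\gamma$ has a nonzero absolutely continuous part, then $T(\Gamma_\gamma)=1$.

Two extreme cases: for the horizontal segment $\Gamma=[0,1]\times\{0\}$ and the set $E_0=[0,1]\times F$ of the first section, $E_0+\Gamma\subset[0,2]\times F$ is null, so $T(\Gamma)=2$. For an arc of the parabola $y=x^2$, Fact B gives $T(\Gamma)=1$. A strictly convex graph contains no segment. Does strict convexity alone, with no quantitative curvature, force $T(\Gamma)=1$? This question comes from Alex Iosevich, Zhangze Li, Eyvindur Palsson, Krystal Taylor, Alexia Yavicoli, "Minkowski sums with convex curves without pointwise Fourier decay", arXiv:2608.28770 (2026).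 The answer is **no**: there are strictly convex Lipschitz graphs, even $C^1$ ones, with $T(\Gamma)=2$, the largest possible value. Theorems 1, 2 and 3 below say this in increasing detail.

## Fourier decay as a route to $T(\Gamma)=1$, and where it stops

The first thing to try is to prove $T(\Gamma)=1$ with the Fourier transform $\hat\sigma(\xi)=\int e^{i\xi\cdot z}\,d\sigma(z)$ of a measure on $\Gamma$. We write this out, since we need it again for Theorem 3.

**Lemma 2.** Let $0<d\le1$ and let $\sigma$ be a probability measure on a compact curve $\Gamma$ such that for every $\varepsilon>0$ there is $C_\varepsilon$ with $|\hat\sigma(\xi)|\le C_\varepsilon|\xi|^{-d/2+\varepsilon}$ for $|\xi|\ge1$. Then $T(\Gamma)\le2-d$.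

*Proof.* We show that $|E'+\Gamma|>0$ for each compact $E'$ with $\dim_{\mathrm H}E'>2-d$. Pick $s$ with $2-d<s<2$ and $s<\dim_{\mathrm H}E'$. By Frostman's lemma there is a probability measure $\mu$ on $E'$ with finite $s$-energy, which for $0<s<2$ means $\int|\hat\mu|^2|\xi|^{s-2}\,d\xi<\infty$ (Mattila, *Geometry of Sets and Measures in Euclidean Spaces*, Ch. 8 and 12). Since $s-2>-d$, we can take $\varepsilon>0$ with $-d+2\varepsilon\le s-2$. Bounding $|\hat\mu\hat\sigma|\le1$ on the unit disc, whose area is $\pi$,
$$\int|\hat\mu\hat\sigma|^2\,d\xi\le\pi+C_\varepsilon^2\int_{|\xi|\ge1}|\hat\mu|^2|\xi|^{-d+2\varepsilon}\,d\xi\le\pi+C_\varepsilon^2\int|\hat\mu|^2|\xi|^{s-2}\,d\xi<\infty.$$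
So $\mu*\sigma$, whose Fourier transform is $\hat\mu\hat\sigma\in L^2$, has an $L^2$ density by Plancherel. It is a probability measure carried by the compact set $E'+\Gamma$, and an absolutely continuous probability measure cannot live on a null set. $\square$

To feed the lemma one uses van der Corput's lemma (Stein, *Harmonic Analysis*, Ch. VIII, Prop. 2). We only need phases of degree at most $2$, where the proof is short.

**Lemma 3.** Let $\varphi$ be a real polynomial of degree at most $2$ and let $J$ be a compact interval. (i) If $|\varphi'|\ge\lambda>0$ on $J$, then $\big|\int_Je^{i\varphi}\big|\le3/\lambda$. (ii) If $|\varphi''|=\kappa>0$, then $\big|\int_Je^{i\varphi}\big|\le8\kappa^{-1/2}$.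

*Proof.* (i) Integrate $e^{i\varphi}=(i\varphi')^{-1}(e^{i\varphi})'$ by parts. The boundary terms are at most $2/\lambda$. The remaining integral is at most $\int_J|(1/\varphi')'|$. Since $\varphi'$ is monotone of constant sign, this is the difference of the values of $1/\varphi'$ at the two ends, at most $1/\lambda$. (ii) Let $x_0$ be the zero of $\varphi'$ in $\mathbb R$, so $|\varphi'(x)|=\kappa|x-x_0|$. The part of $J$ with $|x-x_0|<\delta$ contributes at most $2\delta$. The rest is at most two intervals with $|\varphi'|\ge\kappa\delta$, contributing at most $6/(\kappa\delta)$. Take $\delta=\kappa^{-1/2}$. $\square$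

**The parabola, by hand.** Let $\phi(x)=\xi_1x+\xi_2x^2$ and $R=|\xi|\ge1$. Then
$$|\xi_1|\ge4|\xi_2|\ \Longrightarrow\ |\phi'|\ge|\xi_1|-2|\xi_2|\ge\tfrac12|\xi_1|\ge\tfrac25R\ \text{ on }[0,1];\qquad|\xi_1|<4|\xi_2|\ \Longrightarrow\ |\xi_2|\ge\tfrac15R.\tag{3}$$
In the first case $R\le\frac{\sqrt{17}}4|\xi_1|$, and in the second $R\le\sqrt{17}\,|\xi_2|$, which give the last inequality of each. For the measure $\sigma_0$, the image of $dx$ on $[0,1]$ under $x\mapsto(x,x^2)$, Lemma 3 gives
$$|\hat\sigma_0(\xi)|=\Big|\int_0^1e^{i\phi}\Big|\le\max\Big(\tfrac{15}2R^{-1},\ 8\big(\tfrac25R\big)^{-1/2}\Big)\le13R^{-1/2}.\tag{4}$$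
So Lemma 2 applies with $d=1$, and together with Fact A it gives $T=1$ for this arc.

For a general $\gamma$ the phase is $\xi_1x+\xi_2\gamma(x)$. For $\xi$ normal to the curve at some point the first derivative vanishes there, and part (ii) must take over, which needs a lower bound on $\gamma''$. At almost every $x$ the derivative of the monotone function $p$ exists and equals the density of the absolutely continuous part of $D^2\gamma$. If $D^2\gamma$ is purely singular, then $\gamma''=0$ almost everywhere, and there is no set of positive measure on which to bound it below. Strict convexity says only that $D^2\gamma$ charges every interval. For the curve of Theorem 1 the failure is final, as the remark after its proof shows.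

## Corners at a dense set: proof of Theorem 1

**Theorem 1.** There are a compact $E\subset\mathbb R^2$ with $\dim_{\mathrm H}E=2$ and, over every compact interval $[a,b]$, a strictly convex Lipschitz $\gamma$ with $D^2\gamma$ purely atomic whose graph satisfies $|E+\Gamma|=0$. Hence $T(\Gamma)=2$.

We know that polygons with rational slopes have null sum with $E$. The obvious upgrade is countable additivity: a convex graph made of countably many segments of rational slope, plus countably many limit points of corners, still has null sum with $E$ (adding one point only translates $E$, and $E$ is null because $\pi_0(E)$ is null). But this stops at once: a strictly convex graph contains no segment. What helps is that nullity of a compact sum is stable in the following quantitative sense.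

**Stability.** For $K\subset\mathbb R^2$ compact, the compact sets $K+\bar B(0,r)$ decrease to $K$ as $r\downarrow0$, so $|K+\bar B(0,r)|\downarrow|K|$. If $\gamma,\zeta$ live on the same interval and $\|\gamma-\zeta\|_\infty\le r$, then $\Gamma_\zeta\subset\Gamma_\gamma+\bar B(0,r)$. Hence
$$\|\gamma-\zeta\|_\infty\le r\ \Longrightarrow\ |E+\Gamma_\zeta|\le|E+\Gamma_\gamma+\bar B(0,r)|,\tag{5}$$
and the right side tends to $|E+\Gamma_\gamma|$ as $r\downarrow0$. So a curve approximated fast enough by good polygons inherits the null sum, and the limit may be strictly convex.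

**Step 1: the polygons.** We add corners one at a time, each tiny compared with what the previous ones tolerate. Let $(q_k)$ be a sequence of distinct points, dense in $(a,b)$. For rational $c_k>0$ set $\gamma_n(x)=\sum_{k\le n}c_k|x-q_k|$. Its slopes are sums $\sum_{k\le n}\pm c_k$, hence rational (the $q_k$ need not be). By Lemma 1, $|E+\Gamma_{\gamma_n}|=0$, so there is $\varepsilon_n>0$ with
$$|E+\Gamma_{\gamma_n}+\bar B(0,\varepsilon_n)|<\tfrac1n.$$
Start with $c_1=1$. Once $c_1,\dots,c_n$, and so $\varepsilon_1,\dots,\varepsilon_n$, are fixed, choose a rational $c_{n+1}>0$ with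
$$c_{n+1}\le\frac{2^{-n-1}\min(1,\varepsilon_1,\dots,\varepsilon_n)}{1+b-a}.$$

**Step 2: the limit is strictly convex with atomic curvature.** Let $\gamma=\sum_kc_k|x-q_k|$. Since $\sum c_k<\infty$, $\gamma$ is convex and Lipschitz. The difference quotients of the $k$-th term are bounded by $c_k$, so right derivatives may be summed termwise: $\gamma'_+(x)=\sum_{q_k\le x}c_k-\sum_{q_k>x}c_k$. Thus $\gamma'_+(t)-\gamma'_+(s)=\sum_{s<q_k\le t}2c_k$, which says $D^2\gamma=\sum_k2c_k\delta_{q_k}$, purely atomic. As $(q_k)$ is dense, this difference is positive for all $s<t$. So $\gamma'_+$ is strictly increasing and $\gamma$ is strictly convex.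

**Step 3: the sum is null.** For $k>n$ we have $c_k\le2^{-k}\varepsilon_n/(1+b-a)$, so
$$\|\gamma-\gamma_n\|_\infty\le\sum_{k>n}c_k(b-a)\le\varepsilon_n\sum_{k>n}2^{-k}\le\varepsilon_n .$$
By (5), $|E+\Gamma_\gamma|<\frac1n$ for every $n$, so $|E+\Gamma_\gamma|=0$. Since $\dim_{\mathrm H}E=2$, we get $T(\Gamma_\gamma)\ge2$, hence $T(\Gamma_\gamma)=2$. $\square$

**Remark.** No probability measure $\sigma$ on this $\Gamma_\gamma$ satisfies $|\hat\sigma(\xi)|\le C|\xi|^{-\delta}$ for $|\xi|\ge1$ with some $\delta>0$. Indeed, we may shrink $\delta$ to have $\delta\le\frac12$. Then Lemma 2 with $d=2\delta$ would give $T(\Gamma_\gamma)\le2-2\delta<2$.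

## Category in a space of convex functions: proof of Theorem 2

The curve of Theorem 1 has a corner at each $q_k$. Stability (5) really says that a property is open, and that invites Baire's theorem, which lets us ask for smoothness too. A residual set in a metric space is one that contains a countable intersection of dense open sets. In a complete metric space such a set is dense.

**Theorem 2.** Let $u<v$, $A,B\in\mathbb R$, $\alpha<\frac{B-A}{v-u}<\beta$. Let $X=X(u,v;A,B;\alpha,\beta)$ be the set of convex $\eta:[u,v]\to\mathbb R$ with $\eta(u)=A$, $\eta(v)=B$ and all difference quotients in $[\alpha,\beta]$, with the sup metric. Let $E$ be the set of Lemma 1. Then a residual set of $\eta\in X$ satisfies: $\eta$ is strictly convex, $\eta\in C^1[u,v]$, $\eta'(u)=\alpha$, $\eta'(v)=\beta$, $D^2\eta$ is purely singular, $|E+\Gamma_\eta|=0$ and $T(\Gamma_\eta)=2$.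

Write $m=\frac{B-A}{v-u}$. All defining conditions pass to uniform limits, so $X$ is closed in $C[u,v]$ and thus complete. It contains the affine function, so it is nonempty. Every $\eta\in X$ is Lipschitz, so $\eta(x)=A+\int_u^xp$ with $p=\eta'_+$ nondecreasing, $\alpha\le p\le\beta$, and $\int_u^vp=B-A$.

**Step 1: the set $\mathcal P$ of piecewise affine elements of $X$ with rational slopes is dense.** These are the functions on which Lemma 1 acts. The difficulty is to hit the endpoint value $B$ exactly with rational slopes. Let $\eta\in X$, $\tau\in(0,1)$ and $p_\tau=(1-\tau)p+\tau m$. This is nondecreasing, has the same integral as $p$, and takes values in $[(1-\tau)\alpha+\tau m,\ (1-\tau)\beta+\tau m]$, a compact subinterval of $(\alpha,\beta)$. Let $\kappa=1/N$ with $\kappa\le\tau\min(m-\alpha,\beta-m)$, and put $p^-=\kappa\lfloor p_\tau/\kappa\rfloor$. This is a nondecreasing step function with finitely many rational values and $p^-\le p_\tau<p^-+\kappa$. By the choice of $\kappa$, $p^->p_\tau-\kappa\ge\alpha$ and $p^-+\kappa\le p_\tau+\kappa\le\beta$.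 For $c\in[u,v]$ let $q_c=p^-$ on $[u,c)$ and $q_c=p^-+\kappa$ on $[c,v]$. This is again a nondecreasing rational step function with values in $[\alpha,\beta]$. Its integral is $\int p^-+\kappa(v-c)$, which is continuous in $c$ and runs from $\int p^-+\kappa(v-u)\ge\int p_\tau$ down to $\int p^-\le\int p_\tau$. So $\int q_c=\int p_\tau=B-A$ for some $c$. For this $c$, $\zeta(x)=A+\int_u^xq_c$ lies in $\mathcal P$. Since $|q_c-p_\tau|\le\kappa$ and $|p_\tau-p|\le\tau(\beta-\alpha)$,
$$\|\zeta-\eta\|_\infty\le(v-u)\big(\kappa+\tau(\beta-\alpha)\big),$$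
which is as small as we like.

**Step 2: the set $\mathcal D$ of strictly convex $C^1$ elements of $X$ with $\eta'(u)=\alpha$, $\eta'(v)=\beta$ is dense.** This will show that the unwanted features are nowhere dense. Let $\eta\in X$ and extend $p=\eta'_+$ by $\alpha$ on $(-\infty,u)$ and by $\beta$ on $[v,\infty)$. It stays nondecreasing. For $h>0$ let $p_h(x)=\frac1{2h}\int_{x-h}^{x+h}p$, which is continuous and nondecreasing, with $p_h(u-h)=\alpha$ and $p_h(v+h)=\beta$. Let $\ell_h:[u,v]\to[u-h,v+h]$ be the increasing affine bijection and $p_h^*=p_h\circ\ell_h$. Then $p_h^*$ is continuous and nondecreasing, with $p_h^*(u)=\alpha$ and $p_h^*(v)=\beta$. As $|\ell_h(x)-x|\le h$, the number $p_h^*(x)$ is an average of $p$ over points within $2h$ of $x$. So $p_h^*\to p$ at continuity points of $p$, boundedly, and hence $p_h^*\to p$ in $L^1[u,v]$.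

To make the derivative strictly increasing and to correct its mean, use $r_k(x)=\alpha+(\beta-\alpha)\big(\frac{x-u}{v-u}\big)^k$ for real $k>0$. It increases strictly from $\alpha$ to $\beta$, and its mean $\alpha+\frac{\beta-\alpha}{k+1}$ takes every value in $(\alpha,\beta)$. Fix $\tau\in(0,1)$. We want $(1-\tau)p_h^*+\tau r_k$ to have mean $m$, that is,
$$\text{mean}(r_k)=\frac{m-(1-\tau)\,\text{mean}(p_h^*)}{\tau}.$$
As $h\to0$ the right side tends to $m\in(\alpha,\beta)$, so for small $h$ some $k$ works. The primitive with value $A$ at $u$ then lies in $\mathcal D$. Its sup distance to $\eta$ is at most $\|p_h^*-p\|_{L^1}+\tau(\beta-\alpha)(v-u)$, small if first $\tau$ and then $h$ are small.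

**Step 3: the open sets $O_n=\{\eta\in X:|E+\Gamma_\eta|<\frac1n\}$ are dense.** Their intersection is $\{|E+\Gamma_\eta|=0\}$. If $\eta\in O_n$, then $|E+\Gamma_\eta+\bar B(0,r)|<\frac1n$ for some $r>0$, and by (5) every $\zeta\in X$ with $\|\zeta-\eta\|_\infty<r$ is in $O_n$. So $O_n$ is open. It contains $\mathcal P$ by Lemma 1, so it is dense by Step 1.

**Step 4: the unwanted features form closed nowhere dense sets.** A closed set disjoint from the dense set $\mathcal D$ is nowhere dense. So we check closedness and disjointness from $\mathcal D$ for the following countable list.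

* $\{\eta:\eta\text{ is affine on }[r,s]\}$, with $r<s$ from a countable dense subset of $[u,v]$. It is clearly closed, and elements of $\mathcal D$ are strictly convex.
* $J_n=\{\eta:\exists x\in[u+\frac1n,v-\frac1n],\ \eta'_+(x)-\eta'_-(x)\ge\frac1n\}$. It is disjoint from $\mathcal D$, whose elements are $C^1$. For closedness let $\eta_i\to\eta$ uniformly with witnesses $x_i$; pass to a subsequence with $x_i\to x$. For $0<t<\frac1n$, convexity gives
$$\frac{\eta_i(x_i+t)-\eta_i(x_i)}t\ge(\eta_i)'_+(x_i)\ge(\eta_i)'_-(x_i)+\frac1n\ge\frac{\eta_i(x_i)-\eta_i(x_i-t)}t+\frac1n .$$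
 Let $i\to\infty$, then $t\to0$: $\eta'_+(x)\ge\eta'_-(x)+\frac1n$.
* $\{\eta:\eta'_+(u)\ge\alpha+\frac1n\}$. The difference quotient at $u$ is nondecreasing in the step $t$, so this set equals $\{\eta:\eta(u+t)-A\ge(\alpha+\frac1n)t\ \ \forall t\in[0,v-u]\}$, which is closed. Likewise $\{\eta:\eta'_-(v)\le\beta-\frac1n\}=\{\eta:B-\eta(v-t)\le(\beta-\frac1n)t\ \ \forall t\in[0,v-u]\}$. Both are disjoint from $\mathcal D$.

**Step 5: conclusion.** By Steps 3 and 4 the set of $\eta$ that lie in all $O_n$ and avoid all the listed closed sets is residual. Take such an $\eta$. A convex function that is not strictly convex is affine on some nondegenerate interval, hence on some $[r,s]$ of the list; so $\eta$ is strictly convex. Avoiding all $J_n$, it is differentiable on $(u,v)$, and a differentiable convex function is $C^1$ there. At the ends, $\eta'_+(u)\ge\alpha$ and $\eta'_+(u)<\alpha+\frac1n$ for all $n$, so $\eta'_+(u)=\alpha$. Also $\eta'(x)\to\eta'_+(u)$ as $x\downarrow u$, because one-sided derivatives of a continuous convex function are one-sidedly continuous.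 The same argument works at $v$. So $\eta\in C^1[u,v]$ with $\eta'(u)=\alpha$, $\eta'(v)=\beta$. Moreover $|E+\Gamma_\eta|=0$, so $T(\Gamma_\eta)=2$. If $D^2\eta$ had a nonzero absolutely continuous part, Fact B would give $T(\Gamma_\eta)=1$. So $D^2\eta$ is purely singular. $\square$

## All values between $1$ and $2$: gluing bad arcs onto a Cantor set in the parabola

**Theorem 3.** For every $t\in[1,2]$ there is a strictly convex $C^1$ function $\gamma$ on a compact interval, with $D^2\gamma$ purely singular, whose graph has $T(\Gamma)=t$. Hence $\{T(\Gamma):\Gamma\text{ a strictly convex Lipschitz graph}\}=[1,2]$.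

The plan for $t=2-d$ with $0<d\le1$: take a Lebesgue-null Cantor set $C\subset[0,1]$ "of dimension $d$". Over $C$ let $\Gamma$ be the parabola $y=x^2$, and over the gaps of $C$ insert the bad arcs of Theorem 2, with matching values and slopes. For the upper bound $T\le2-d$ we want a measure on $\{(x,x^2):x\in C\}$ with decay exponent $d/2$, so that Lemma 2 applies. For the lower bound, subsets of $E$ have null sum with the bad arcs, and the part over $C$ is small enough to be handled by counting. Here $D^2\gamma$ gives no mass to $C$, and the decay comes from the placement of $C$.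

That placement matters. Take $d=\frac12$ and let $C$ be the numbers with a binary expansion whose digits number $1,3,5,\dots$ vanish, with $\nu$ the law making the other digits independent and fair. Under $x\mapsto4^nx$ mod $1$ the law $\nu$ is preserved. So for the lift $\sigma$ of $\nu$ to the parabola,
$$|\hat\sigma(2\pi4^n,0)|=\Big|\int e^{2\pi i4^nx}d\nu\Big|=\Big|\int e^{2\pi ix}d\nu\Big|=\prod_{k\ge1}\cos(\pi4^{-k})>0$$
for all $n$, with no decay at all. The remedy is to choose at random which halves to keep.

## Random Cantor sets on the parabola with Fourier decay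

Let $d\in(0,1]$. Put $m(j)=\lfloor dj\rfloor$ if $d<1$, and $m(j)=j-\lfloor\sqrt j\rfloor$ if $d=1$, for integers $j\ge0$. Then $m(0)=0$, $m(j+1)-m(j)\in\{0,1\}$, $m(j)/j\to d$ and $j-m(j)\to\infty$. The correction $\lfloor\sqrt j\rfloor$ ensures the last property when $d=1$. For $0<\varepsilon<d$ we have $m(j)\ge(d-\varepsilon)j-C_\varepsilon$. Constants $C$, $C_\varepsilon$ may change from line to line and may depend on $d$, but not on $j$, $\xi$ or the random choices, until a realization is fixed.

**Proposition 1.** There are a compact $C\subset[0,1]$ and a probability measure $\nu$ on $C$ without atoms such that: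

1. for each $j$, $C$ is covered by $2^{m(j)}$ closed dyadic intervals of length $2^{-j}$; in particular $|C|=0$;
2. the image $\sigma$ of $\nu$ under $x\mapsto(x,x^2)$ satisfies, for every $\varepsilon>0$, $|\hat\sigma(\xi)|\le C_\varepsilon|\xi|^{-d/2+\varepsilon}$ for $|\xi|\ge1$.

**Step 1: construction, and item 1.** We build $C$ by halving. Give every dyadic interval $I\subset[0,1]$ an independent fair sign $\epsilon_I=\pm1$. Let $\mathcal C_0=\{[0,1]\}$. Given the family $\mathcal C_j$ of closed dyadic intervals of length $2^{-j}$: if $m(j+1)=m(j)+1$, let $\mathcal C_{j+1}$ consist of both closed halves of every $I\in\mathcal C_j$. If $m(j+1)=m(j)$, keep from each $I\in\mathcal C_j$ one half, the left one if $\epsilon_I=1$ and the right one if $\epsilon_I=-1$. (For $d=\frac12$, $m=0,0,1,1,2,\dots$: keep one half of $[0,1]$, split it into two intervals of length $\frac14$, keep one half of each, and so on.) Then $\#\mathcal C_j=2^{m(j)}$, and each $I\in\mathcal C_i$ contains exactly $2^{m(j)-m(i)}$ members of $\mathcal C_j$ for $j\ge i$. Let $C_j=\bigcup\mathcal C_j$,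 $C=\bigcap_jC_j$, $f_j=2^{j-m(j)}1_{C_j}$. Item 1 is clear, with $|C|\le2^{m(j)-j}\to0$.

For $I\in\mathcal C_j$ and $j'\ge j$ we have $\int_If_{j'}=2^{j'-m(j')}\,2^{m(j')-m(j)}\,2^{-j'}=2^{-m(j)}$. So, for a continuous function, the integrals against $f_{j'}\,dx$, $j'\ge j$, differ by at most twice its oscillation at scale $2^{-j}$. Hence $f_j\,dx$ converges weakly to a probability measure $\nu$, which is carried by every $C_j$, hence by $C$. A point $x$ lies in at most two members of $\mathcal C_j$, and a small open interval $U\ni x$ meets no others, so $\nu(\{x\})\le\liminf_{j'}\int_Uf_{j'}\le2\cdot2^{-m(j)}\to0$. So there are no atoms. Let $\sigma_j$ be the lift of $f_j\,dx$ to the parabola. Then $\hat\sigma_j\to\hat\sigma$ pointwise, and $\sigma_0$ is the measure of (4).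

**Step 2: increments as random sums.** We write $\hat\sigma-\hat\sigma_0$ as a series of random sums. If $m(j+1)=m(j)+1$, then $C_{j+1}=C_j$, $f_{j+1}=f_j$ and $\sigma_{j+1}=\sigma_j$. If $m(j+1)=m(j)$, the density doubles on the kept half and drops to $0$ on the other, so
$$\hat\sigma_{j+1}(\xi)-\hat\sigma_j(\xi)=\sum_{I\in\mathcal C_j}\epsilon_Ia_I(\xi),\qquad a_I(\xi)=2^{j-m(j)}\int h_I(x)e^{i\phi(x)}\,dx,\tag{6}$$
where $\phi(x)=\xi_1x+\xi_2x^2$, and $h_I=1$ on the left half of $I$, $-1$ on the right half, $0$ elsewhere. Given $\mathcal C_j$, which depends only on signs of longer intervals, the $\epsilon_I$, $I\in\mathcal C_j$, are independent fair signs. So the typical size of (6) is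
$$A_j(\xi)=\Big(\sum_{I\in\mathcal C_j}|a_I(\xi)|^2\Big)^{1/2}.$$
We define $a_I$ and $A_j$ by these formulas for all $j$. Steps 3 to 6 bound $A_j(\xi)$ for every possible $\mathcal C_j$. Put $R=|\xi|\ge1$.

**Step 3: bounds for one interval.** These are the inputs. Trivially $|a_I|\le2^{j-m(j)}2^{-j}=2^{-m(j)}$, so
$$A_j(\xi)^2\le2^{m(j)}2^{-2m(j)}=2^{-m(j)}.\tag{7}$$
Lemma 3 on each half of $I$ gives
$$|a_I|\le2^{j-m(j)}\,\frac6{\min_I|\phi'|},\qquad|a_I|\le2^{j-m(j)}\,16\,(2|\xi_2|)^{-1/2}.\tag{8}$$
The bound (7) is good for $2^j>R$. For $2^j\le R$ we shall prove, for $0<\varepsilon<d$,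
$$A_j(\xi)^2\le C_\varepsilon R^{-d+\varepsilon}\qquad\text{whenever }2^j\le R.\tag{9}$$
Throughout we use that $2i-m(i)$ has increments at least $1$ and that $i-m(i)$ is nondecreasing.

**Step 4: (9) when $|\xi_1|\ge4|\xi_2|$.** Here the phase is nowhere stationary. By (3), $|\phi'|\ge\frac25R$ on $[0,1]$, so $|a_I|\le15\cdot2^{j-m(j)}/R$ and $A_j^2\le225\cdot2^{2j-m(j)}R^{-2}$. With $k=\lfloor\log_2R\rfloor\ge j$, monotonicity gives
$$A_j^2\le225\cdot2^{2k-m(k)}R^{-2}\le225\cdot2^{-m(k)}\le C_\varepsilon R^{-d+\varepsilon},$$
since $2^{2k}\le R^2$ and $k\ge\log_2R-1$.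

**Step 5: counting intervals near the stationary point.** Assume from now on $|\xi_1|<4|\xi_2|$. By (3), $|\xi_2|\ge R/5$, and $\phi'(x)=2\xi_2(x-x_0)$ for some $x_0\in\mathbb R$. We sort intervals by their distance $D_I=\operatorname{dist}(I,x_0)$. For $0\le i\le j$, the $I\in\mathcal C_j$ with $D_I\le2^{-i}$ lie in $[x_0-2^{-i}-2^{-j},\,x_0+2^{-i}+2^{-j}]$, an interval of length at most $4\cdot2^{-i}$, which meets the interiors of at most $6$ dyadic intervals of length $2^{-i}$. Each such dyadic interval contains members of $\mathcal C_j$ only if it is in $\mathcal C_i$, and then $2^{m(j)-m(i)}$ of them. Hence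
$$\#\{I\in\mathcal C_j:D_I\le2^{-i}\}\le6\cdot2^{m(j)-m(i)}.\tag{10}$$
Call shell $i$ the set $\{I\in\mathcal C_j:2^{-i}<D_I\le2^{-i+1}\}$ for $1\le i\le j$, and shell $0$ the set $\{I\in\mathcal C_j:D_I>1\}$. By (10) with $i-1$ in place of $i$ and $m(i-1)\ge m(i)-1$, shell $i$ has at most $12\cdot2^{m(j)-m(i)}$ elements. For $i=0$ this holds because $\#\mathcal C_j=2^{m(j)}$. On $I$ in shell $i$ we have $|\phi'|\ge2|\xi_2|D_I\ge\frac25R\,2^{-i}$, so by (8)
$$|a_I|\le15\cdot2^{i+j-m(j)}/R\qquad(I\text{ in shell }i).\tag{11}$$

**Step 6: (9) when $|\xi_1|<4|\xi_2|$.** We weigh the trivial bound near $x_0$ against (11) away from it. There are two ranges.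

*Range $2^j\le R\le2^{2j}$.* Let $i_0=\lfloor\log_2R\rfloor-j\in[0,j]$, so $2^{i_0+j}\le R$. Every $I\in\mathcal C_j$ has $D_I\le2^{-i_0}$ or lies in a shell $i\le i_0$. By (10) and $|a_I|\le2^{-m(j)}$, the former contribute to $A_j^2$ at most $6\cdot2^{m(j)-m(i_0)}2^{-2m(j)}=6\cdot2^{-m(j)-m(i_0)}$. By (11) and $R^2\ge2^{2i_0+2j}$, the shells $0\le i\le i_0$ contribute at most
$$\sum_{i\le i_0}12\cdot2^{m(j)-m(i)}\cdot225\cdot2^{2i+2j-2m(j)}R^{-2}\le C\,2^{-m(j)}\sum_{i\le i_0}2^{-m(i)}2^{2(i-i_0)}\le C\,2^{-m(j)-m(i_0)}\sum_{i\le i_0}2^{-(i_0-i)},$$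
where we used $m(i_0)-m(i)\le i_0-i$. The last sum is at most $2$. Since $j+i_0=\lfloor\log_2R\rfloor$, we have $m(j)+m(i_0)\ge(d-\varepsilon)\lfloor\log_2R\rfloor-C_\varepsilon$, and $A_j^2\le C\,2^{-m(j)-m(i_0)}\le C_\varepsilon R^{-d+\varepsilon}$.

*Range $R>2^{2j}$.* By (10) with $i=j$ there are at most $6$ intervals with $D_I\le2^{-j}$. By the second bound in (8) and $|\xi_2|\ge R/5$, they contribute at most $C\,2^{2j-2m(j)}R^{-1}$. The shells $0\le i\le j$ contribute at most
$$C\,2^{2j-m(j)}R^{-2}\sum_{i\le j}2^{2i-m(i)}\le C\,2^{4j-2m(j)}R^{-2}\le C\,2^{2j-2m(j)}R^{-1},$$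
because $2i-m(i)$ has increments at least $1$, so the sum is at most twice its last term, and $2^{2j}\le R$. Let $k=\lfloor\frac12\log_2R\rfloor\ge j$. As $j-m(j)$ is nondecreasing in $j$ and $2^{2k}\le R$,
$$2^{2j-2m(j)}R^{-1}\le2^{2k-2m(k)}R^{-1}\le2^{-2m(k)}\le C_\varepsilon R^{-d+\varepsilon},$$
since $2k\ge\log_2R-2$. This proves (9) in all cases.

**Step 7: one realization for all frequencies in a net.** We choose the signs. Hoeffding's inequality says that for real $b_I$ and independent fair signs, $\Pr(|\sum\epsilon_Ib_I|>\lambda)\le2\exp(-\lambda^2/(2\sum b_I^2))$. If $|\sum\epsilon_Ia_I|>\lambda A_j$, then the real or the imaginary part exceeds $\lambda A_j/\sqrt2$ in absolute value. So, conditionally on $\mathcal C_j$,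
$$\Pr\Big(\Big|\sum_{I\in\mathcal C_j}\epsilon_Ia_I\Big|>\lambda A_j\Big)\le4e^{-\lambda^2/4}.$$
For $k\ge1$ let $G_k=\{\xi\in(2^{-k}\mathbb Z)^2:2^{k-1}\le|\xi|\le2^{k+2}\}$, so $\#G_k\le C2^{4k}$. With $q=e^{-L^2/4}<\frac1{16}$,
$$\sum_{k\ge1}\sum_{j\ge0}4C\,2^{4k}e^{-L^2(j+k)/4}=4C\,\frac{16q}{(1-16q)(1-q)},$$
which is less than $1$ for $L$ large. Taking $\lambda=L(j+k)^{1/2}$, with positive probability
$$|\hat\sigma_{j+1}(\xi)-\hat\sigma_j(\xi)|\le L(j+k)^{1/2}A_j(\xi)\qquad\text{for all }k\ge1,\ \xi\in G_k,\ j\ge0.\tag{12}$$
Fix a realization with (12).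

**Step 8: decay on the net.** We sum the increments. It suffices to treat $0<\varepsilon<d/2$. Let $\xi\in G_k$ and $R=|\xi|$, so $1\le2^{k-1}\le R\le2^{k+2}$. By (4), $|\hat\sigma_0(\xi)|\le13R^{-1/2}\le13R^{-d/2}$. There are at most $k+3$ indices $j$ with $2^j\le R$, and for them $(j+k)^{1/2}\le(2k+2)^{1/2}$. By (12) and (9) they contribute at most
$$C_\varepsilon(1+k)^2R^{-d/2+\varepsilon/2}\le C_\varepsilon R^{-d/2+\varepsilon},$$
as $(1+k)^2\le C_\varepsilon2^{(k-1)\varepsilon/2}\le C_\varepsilon R^{\varepsilon/2}$. If $2^j>R$, then $2^{k-1}\le R<2^j$, so $k\le j$. By (12) and (7) these $j$ contribute at most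
$$C_\varepsilon\sum_{2^j>R}(2j)^{1/2}2^{-(d-\varepsilon)j/2}\le C_\varepsilon\sum_{2^j>R}2^{-(d/2-\varepsilon)j}\le C_\varepsilon R^{-d/2+\varepsilon}.$$
Adding up, $|\hat\sigma(\xi)|\le C_\varepsilon|\xi|^{-d/2+\varepsilon}$ on $\bigcup_kG_k$.

**Step 9: from the net to all $\xi$.** Since $\sigma$ is a probability measure on $\{|z|\le\sqrt2\}$, $\hat\sigma$ is $\sqrt2$-Lipschitz. If $2^k\le|\xi|<2^{k+1}$ with $k\ge1$, some $\xi'\in(2^{-k}\mathbb Z)^2$ has $|\xi-\xi'|\le2^{-k}$. Then $2^{k-1}\le|\xi'|\le2^{k+2}$, so $\xi'\in G_k$ and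
$$|\hat\sigma(\xi)|\le|\hat\sigma(\xi')|+\sqrt2\,2^{-k}\le C_\varepsilon|\xi|^{-d/2+\varepsilon},$$
as $|\xi'|$ is comparable to $|\xi|$ and $2^{-k}\le2|\xi|^{-1}\le2|\xi|^{-d/2}$. For $1\le|\xi|<2$ use $|\hat\sigma|\le1$. This proves item 2 of Proposition 1. $\square$

## Assembly of the curve with $T(\Gamma)=2-d$

We prove Theorem 3. For $t=2$ use Theorem 2. Let $t\in[1,2)$ and $d=2-t\in(0,1]$, and take $C,\nu,\sigma$ from Proposition 1. As $\nu$ has no atoms, $C$ is infinite, so $a=\min C<b=\max C$.

**Step 1: the curve.** We fill the gaps with bad arcs that match the parabola to first order. For each of the countably many components $(g,h)$ of $[a,b]\setminus C$, note that $\frac{h^2-g^2}{h-g}=g+h$ and $2g<g+h<2h$. So $X(g,h;g^2,h^2;2g,2h)$ is one of the spaces of Theorem 2. Choose $\eta_g$ in its residual set. Let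
$$\gamma(x)=x^2\ \text{ on }C,\quad\gamma=\eta_g\ \text{ on }[g,h];\qquad p(x)=2x\ \text{ on }C,\quad p=\eta_g'\ \text{ on }[g,h].$$
These agree at gap endpoints, because $\eta_g(g)=g^2$, $\eta_g(h)=h^2$, $\eta_g'(g)=2g$, $\eta_g'(h)=2h$.

**Step 2: $\gamma$ is $C^1$ and strictly convex with $\gamma'=p$.** First, $p$ is strictly increasing: on each $[g,h]$ it increases strictly from $2g$ to $2h$, and on $C$ it is $2x$. If $x<y$ do not lie in one common $[g,h]$, let $x'$ be $x$ if $x\in C$ and otherwise the right end of the gap of $x$; let $y'$ be $y$ if $y\in C$ and otherwise the left end of the gap of $y$. Then $x\le x'\le y'\le y$ and $p(x)\le2x'\le2y'\le p(y)$, with strict inequality in at least one place: if $x'=x$ and $y'=y$, then $x'<y'$. The range of $p$ contains $2C$ and all $[2g,2h]$, so it is $[2a,2b]$. A monotone function whose range is an interval is continuous.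

It remains to integrate. Let $x\in C$. Since $|C|=0$,
$$a^2+\int_a^xp=a^2+\sum_{(g,h)\subset[a,x]}(h^2-g^2)=a^2+\int_{[a,x]\setminus C}2y\,dy=a^2+\int_a^x2y\,dy=x^2 .$$
For $x\in[g,h]$, $\eta_g(x)=g^2+\int_g^x\eta_g'$. So $\gamma(x)=a^2+\int_a^xp$ on $[a,b]$. Since $p$ is continuous and strictly increasing, $\gamma$ is $C^1$ and strictly convex, with $\gamma'=p$.

**Step 3: $D^2\gamma$ is purely singular.** As $p$ is a homeomorphism of $[a,b]$ onto $[2a,2b]$, $S\mapsto|p(S)|$ is a measure that agrees with $D^2\gamma$ on half-open intervals. So $D^2\gamma(S)=|p(S)|$ for Borel $S\subset(a,b)$. In particular $D^2\gamma(C\cap(a,b))\le|2C|=0$. On each gap $(g,h)$, $D^2\gamma=D^2\eta_g$ is singular, so it is carried by a null set. The union of these countably many null sets is null and carries $D^2\gamma$.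

**Step 4: $T(\Gamma)\le2-d$.** The measure $\sigma$ of Proposition 1 is carried by $\Gamma_C=\{(x,x^2):x\in C\}\subset\Gamma$ and satisfies the hypothesis of Lemma 2.

**Step 5: $T(\Gamma)\ge2-d$.** For $d=1$ this is Fact A. Let $d<1$ and $0<s<2-d$. We look for a compact set of dimension $s$ whose sum with $\Gamma$ is null. Since $\dim_{\mathrm H}E=2>s$, $\mathcal H^s(E)=\infty$. So there is a compact $E_s\subset E$ with $0<\mathcal H^s(E_s)<\infty$ (Besicovitch; Mattila, op. cit., Thm 8.13), and $\dim_{\mathrm H}E_s=s$.

*Over the gaps.* By the choice of $\eta_g$, $|E_s+\Gamma_{\eta_g}|\le|E+\Gamma_{\eta_g}|=0$ for each of the countably many gaps.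

*Over $C$.* We count. If $I\subset[0,1]$ has length $2^{-j}$, then $\{(x,x^2):x\in I\}$ has diameter at most $\sqrt5\,2^{-j}$. Given $r\in(0,1)$, let $j$ be the least integer with $\sqrt5\,2^{-j}\le r$. Then $j\ge1$ and $2^j\le2\sqrt5/r$. By item 1 of Proposition 1 and $m(j)=\lfloor dj\rfloor\le dj$, $\Gamma_C$ is covered by at most $2^{dj}\le5r^{-d}$ sets of diameter at most $r$. Put $s'=2-d>s$, so $\mathcal H^{s'}(E_s)=0$. For each $\epsilon>0$ we can cover $E_s$ by countably many sets $U_i$ with $\operatorname{diam}U_i\le r_i\in(0,1)$ and $\sum r_i^{s'}<\epsilon$. Then $U_i+\Gamma_C$ is covered by $5r_i^{-d}$ sets of diameter at most $2r_i$, each inside a disc of radius $2r_i$, so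
$$|E_s+\Gamma_C|\le\sum_i5r_i^{-d}\cdot4\pi r_i^2=20\pi\sum_ir_i^{s'}<20\pi\epsilon .$$
Hence $|E_s+\Gamma_C|=0$.

Adding the two parts, $|E_s+\Gamma|=0$ and $T(\Gamma)\ge s$. Let $s\uparrow2-d$.

**Step 6: the set of values.** Steps 4 and 5 give $T(\Gamma)=2-d=t$. By Fact A and the trivial bound, $1\le T\le2$ always, so the values of $T$ on strictly convex Lipschitz graphs fill exactly $[1,2]$. $\square$

The case $t=1$ is worth a second look next to Fact B. There $D^2\gamma$ has no absolutely continuous part and yet $T(\Gamma)=1$. So a nonzero absolutely continuous part of the curvature measure, although sufficient for $T(\Gamma)=1$, is not necessary.
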